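# Local total neighborhood antimagic labelings exist for every graph

## 1. Graphs in which adjacent vertices see at most about half of the vertex set

Take a finite simple graph $G=(V,E)$ with $p$ vertices and $q$ edges. Put the numbers $1,2,\dots,p+q$ on the vertices and edges, one number on each, using each number once. Every vertex $u$ then collects a weight: for each neighbor $x$, it adds the label of $x$ and the label of the edge $ux$. Can we always place the numbers so that adjacent vertices collect different weights?

**Definition.** Let $f:V\cup E\to\{1,\dots,p+q\}$ be a bijection. Its induced weight is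
$$f^+_{tn}(u)=\sum_{ux\in E}\big[f(ux)+f(x)\big],$$
with $f^+_{tn}(u)=0$ if $u$ is isolated. The bijection $f$ is a *local total neighborhood antimagic labeling* of $G$ if $f^+_{tn}(u)\neq f^+_{tn}(v)$ whenever $u$ and $v$ are adjacent.

Note that $u$ does not count its own label. I shall write $w_f(u)$ for $f^+_{tn}(u)$.

Two small graphs by hand. Let $G$ be the path with vertices $u,v,z$ and edges $uv,vz$, so that $p=3$, $q=2$. Then $w_f(u)=f(uv)+f(v)$ and $w_f(v)=f(uv)+f(u)+f(vz)+f(z)$, hence
$$w_f(v)-w_f(u)=f(u)+f(vz)+f(z)-f(v)\ \ge\ 1+2+3-5>0 .$$
The edge $vz$ is symmetric, so every bijection works.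

Now let $G$ be the triangle with vertices $a,b,c$, so that $p=q=3$ and the labels sum to $21$. The vertex $a$ collects everything except $f(a)$ and $f(bc)$, so $w_f(a)=21-f(a)-f(bc)$, and similarly for $b$ and $c$. With $f(a),f(b),f(c)=1,2,3$ and $f(bc),f(ac),f(ab)=6,5,4$, all three weights equal $14$: a bad labeling. With $f(bc),f(ac),f(ab)=4,5,6$ instead, the weights are $16,14,12$: a good one. So not every bijection works, and there is something to prove.

The question comes from the paper of Gee-Choon Lau, Wai Chee Shiu and Zhen Bin Gao, "A novel approach to determining chromatic number induced by labelings", arXiv:2608.17334 (2026), where the following is stated as a conjecture: every graph admits a local total neighborhood antimagic labeling. We shall see that this is true.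

We choose $f$ uniformly at random among all $(p+q)!$ bijections, and use the union bound: the probability that at least one of several events occurs is at most the sum of their probabilities. There are $q$ edges. So if each edge $uv$ satisfies $w_f(u)=w_f(v)$ with probability less than $1/q$, a good $f$ exists.

First, some notation for all that follows. For distinct vertices $u,v$ let
$$d=\deg u,\qquad e=\deg v,\qquad t=|N(u)\cap N(v)|,$$
where $N(u)$ is the set of neighbors of $u$. By inclusion–exclusion,
$$d+e-t=|N(u)\cup N(v)|\le p. \tag{1}$$
Put $S=V\cup E$ and $N=|S|=p+q$.

**The difference along an edge.** Let $uv\in E$. In $w_f(u)-w_f(v)$ the label $f(uv)$ appears once with each sign and cancels, and so does $f(x)$ for every common neighbor $x$. What remains is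
$$w_f(u)-w_f(v)=\sum_{i\in A}f(i)-\sum_{i\in B}f(i), \tag{2}$$
$$A=\big(N(u)\setminus N(v)\big)\cup\{\text{edges at }u\text{ other than }uv\},$$
$$B=\big(N(v)\setminus N(u)\big)\cup\{\text{edges at }v\text{ other than }uv\}.$$
The sets $A$ and $B$ are disjoint: their vertex parts clearly are, and $uv$ is the only edge incident with both $u$ and $v$. Also $v\in A$ and $u\in B$, because $v\in N(u)$, $v\notin N(v)$, and symmetrically. Their sizes are
$$|A|=(d-t)+(d-1),\qquad |B|=(e-t)+(e-1). \tag{3}$$
So $w_f(u)-w_f(v)$ is a linear form in the labels with coefficient $1$ on $A$, $-1$ on $B$, and $0$ on the set $Z=S\setminus(A\cup B)$. By (3) and (1),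
$$|Z|=p+q-2(d+e-t-1)=p+q-2|N(u)\cup N(v)|+2. \tag{4}$$

In the triangle, for the edge $ab$ with $u=a$, $v=b$, we get $A=\{b,ac\}$, $B=\{a,bc\}$, $Z=\{c,ab\}$.

**Proposition 1 (the easy case).** Suppose $2\,|N(u)\cup N(v)|\le p+2$ for every edge $uv$ of $G$. Then $G$ admits a local total neighborhood antimagic labeling.

*Proof.* If $q=0$ there is no condition. Otherwise fix an edge $uv$ and use the element $v\in A$. Group the bijections according to their values on $S\setminus(Z\cup\{v\})$. Within one group, $|Z|+1$ labels remain for the $|Z|+1$ elements of $Z\cup\{v\}$, and they may be placed in any of $(|Z|+1)!$ ways. The elements of $Z$ have coefficient $0$, so in this group (2) equals $f(v)$ plus a constant. It vanishes for at most one value of $f(v)$, and each value of $f(v)$ occurs in exactly $|Z|!$ members of the group. Hence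
$$\Pr\big(w_f(u)=w_f(v)\big)\le\frac{|Z|!}{(|Z|+1)!}=\frac1{|Z|+1}.$$
By (4) and the hypothesis, $|Z|\ge q$. The union bound gives total failure probability at most $q/(q+1)<1$. $\square$

For instance, in the cycle on $n\ge6$ vertices, $|N(u)\cup N(v)|=4$ for every edge and $8\le n+2$, so Proposition 1 applies. What changes for a general graph?

## 2. Complete graphs, where the zero coefficients are too few

The proof used only the elements of $Z$ as a reservoir: the label of $v$ could be traded freely with labels whose coefficient is $0$. If $N(u)\cup N(v)$ is large, $Z$ is small. In the complete graph $K_p$ we have $N(u)\cup N(v)=V$, so (4) gives $|Z|+1=q-p+3$. The union bound then yields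
$$\frac{q}{q-p+3},$$
which is at least $1$ as soon as $p\ge3$. For the triangle it is exactly $1$.

Now count again. The elements of $B$ were frozen. They have coefficient $-1$, which is different from the coefficient $1$ of $v$, so exchanging the labels of $v$ and of some $y\in B$ also changes the form. Suppose that *all* of $S\setminus A$ could serve as reservoir. Name the edge so that $d\le e$. Then by (3) and (1)
$$|A|=(d-t)+(d-1)\le d+e-t-1\le p-1,$$
so $|S\setminus A|\ge q+1$, and a bound $1/(|S\setminus A|+1)\le 1/(q+2)$ would suffice.

The first attempt to realize this is by single swaps. Write $x$ for an element of coefficient $1$ and $y$ for one of coefficient $c_y<1$. Exchanging the labels of $x$ and $y$ changes the form by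
$$(1-c_y)\big(f(y)-f(x)\big)\ne0 .$$
So if $f$ is bad, each of the $|S\setminus A|$ swaps of $x$ with an element outside $A$ leads to a labeling that is not bad. One would like to group $f$ with all these swapped labelings and say that the group contains at most one bad labeling. This is where it stops: two different swaps of the same $f$ can produce the *same* value of the form. Take three elements $x,y,z$, labels $1,2,3$, and the form $L(f)=f(x)-f(z)$. Start from $(f(x),f(y),f(z))=(1,3,2)$. Swapping $x$ with $y$ gives $(3,1,2)$, with $L=1$. Swapping $x$ with $z$ gives $(2,3,1)$, again with $L=1$. If the forbidden value is $1$, this group contains two forbidden labelings. Grouping the bijections in pairs is safe, but it gives only the bound $1/2$.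

We need groups of size $|S\setminus A|+1$ in which *any two* members have different values of $L$. The way to get them is to put the swaps in a row. Let $x$ climb: at each step, $x$ trades its label with whichever element outside $A$ holds the next larger label. The element $x$ goes up, its partner goes down, and since $x$ has the larger coefficient, the form strictly increases. A strictly increasing sequence takes each value at most once. It remains to check that such climbs cut the set of all bijections into chains of equal length, and for this we need to see what a climb leaves unchanged: the labels on $A\setminus\{x\}$, and the *relative order* of the labels on $S\setminus A$.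

## 3. Monotone chains of bijections

**Lemma 2.** Let $S$ be a finite set with $|S|=N\ge1$, let $X$ be a set of $N$ distinct real numbers, and let $c:S\to\mathbb R$. Let $M=\max c$, $T=\{i\in S:c_i=M\}$ and $\tau=|T|$. For a uniformly random bijection $f:S\to X$ put $L(f)=\sum_{i\in S}c_if(i)$. Then for every real $s$,
$$\Pr\big(L(f)=s\big)\le\frac1{N-\tau+1}.$$
The same holds if $T$ is the set where $c$ attains its minimum.

*Proof.*

**Step 1: from minimum to maximum.** This step reduces the last sentence to the first statement. Replace $c$ by $-c$ and $s$ by $-s$. The event $L(f)=s$ stays the same, and the set where $c$ is minimal becomes the set where $-c$ is maximal. From now on $T$ is the set of the maximum.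

**Step 2: the blocks.** This step cuts the set of bijections into pieces of equal size. Fix $x\in T$, put $U=S\setminus T$ and $m=|U|=N-\tau$. Call $f$ and $f'$ equivalent if they agree on $T\setminus\{x\}$ and order the elements of $U$ in the same way by value. This is an equivalence relation, and its classes are the blocks.

A block is determined by the common restriction $g:T\setminus\{x\}\to X$, an injection, and by an ordering $y_1,\dots,y_m$ of $U$, from smallest label to largest. The labels not used by $g$ form a set
$$R=X\setminus g(T\setminus\{x\})=\{r_0<r_1<\dots<r_m\},$$
of size $N-(\tau-1)=m+1$. A member of the block must place $R$ on $\{x\}\cup U$. Once we choose which $r_j$ goes to $x$, the rest is forced: the elements of $R\setminus\{r_j\}$ go in increasing order to $y_1,\dots,y_m$. Each of the choices $j=0,1,\dots,m$ is allowed. So the block consists of exactly $m+1$ bijections $f_0,\dots,f_m$, where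
$$f_j(x)=r_j,\qquad f_j(y_k)=\begin{cases}r_{k-1}&\text{if }k\le j,\\ r_k&\text{if }k>j.\end{cases}$$

**Step 3: the form increases along a block.** This step shows that the members of a block have different values of $L$. Let $0\le j<m$ and compare $f_j$ with $f_{j+1}$. The formula for $f_j(y_k)$ changes only when $k\le j$ and $k\le j+1$ disagree, that is, for $k=j+1$. So the two bijections differ only at $x$ and $y_{j+1}$, where
$$f_j(x)=r_j,\quad f_j(y_{j+1})=r_{j+1},\qquad f_{j+1}(x)=r_{j+1},\quad f_{j+1}(y_{j+1})=r_j .$$
Therefore
$$L(f_{j+1})-L(f_j)=M(r_{j+1}-r_j)+c_{y_{j+1}}(r_j-r_{j+1})=(M-c_{y_{j+1}})(r_{j+1}-r_j)>0,$$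
because $y_{j+1}\notin T$ means $c_{y_{j+1}}<M$.

**Step 4: counting.** By Step 3, $L(f_0)<L(f_1)<\dots<L(f_m)$, so each block contains at most one $f$ with $L(f)=s$. Every block has $m+1$ members, so at most a fraction $1/(m+1)=1/(N-\tau+1)$ of all bijections satisfies $L(f)=s$. $\square$

Here is one block for the triangle and the edge $ab$, where
$$L(f)=w_f(a)-w_f(b)=f(b)+f(ac)-f(a)-f(bc).$$
The maximal class is $T=\{b,ac\}$. Take $x=b$, fix $f(ac)=3$, so $R=\{1,2,4,5,6\}$, and order $U$ as $bc,\,c,\,a,\,ab$. The five members of the block are:

| | $b$ | $bc$ | $c$ | $a$ | $ab$ | $L$ |
|---|---|---|---|---|---|---|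
| $f_0$ | 1 | 2 | 4 | 5 | 6 | $-3$ |
| $f_1$ | 2 | 1 | 4 | 5 | 6 | $-1$ |
| $f_2$ | 4 | 1 | 2 | 5 | 6 | $1$ |
| $f_3$ | 5 | 1 | 2 | 4 | 6 | $3$ |
| $f_4$ | 6 | 1 | 2 | 4 | 5 | $4$ |

The lemma cannot be improved in general. Let $N\ge2$, let $c$ have a single non-zero coefficient $c_x=1$, and let $s\in X$. Then $\tau=1$ and $L(f)=f(x)$, so $\Pr(L(f)=s)=1/N$ exactly.

## 4. Each edge fails with probability at most $1/(q+2)$

**Theorem 3.** Every simple graph $G$ of order $p$ and size $q$ admits a local total neighborhood antimagic labeling. In fact at least $\frac{2}{q+2}(p+q)!$ of the $(p+q)!$ bijections $V\cup E\to\{1,\dots,p+q\}$ are such labelings.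

In particular, the conjecture is true.

*Proof.* If $q=0$, there is no condition to check, all bijections are good, and $\frac2{q+2}=1$. Let $q\ge1$ and let $f$ be a uniformly random bijection.

**Step 1: one edge.** This step bounds the failure probability of a fixed edge $uv$. Name the ends so that $d=\deg u\le e=\deg v$. By (2), $w_f(u)-w_f(v)$ is a linear form with coefficients in $\{1,0,-1\}$. Since $v\in A$, its maximum coefficient is $1$, and it is attained exactly on $A$. By (3), then $d\le e$, then (1),
$$|A|=(d-t)+(d-1)\le d+e-t-1=|N(u)\cup N(v)|-1\le p-1.$$
Lemma 2 with $X=\{1,\dots,p+q\}$, $\tau=|A|$ and $s=0$ gives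
$$\Pr\big(w_f(u)=w_f(v)\big)\le\frac1{p+q-|A|+1}\le\frac1{p+q-(p-1)+1}=\frac1{q+2}. \tag{5}$$

**Step 2: all edges.** This step combines the $q$ edges. By the union bound, some edge fails with probability at most $\frac q{q+2}<1$. So $f$ is a local total neighborhood antimagic labeling with probability at least $1-\frac q{q+2}=\frac2{q+2}>0$, which is the claimed count. $\blacksquare$

For the triangle, (5) gives $1/5$ per edge, and $3/5<1$ in total, where the first method gave exactly $1$.

The count also gives an algorithm. Draw uniform bijections independently until one is good. Each trial succeeds with probability at least $2/(q+2)$, so the expected number of trials is at most $(q+2)/2$. Checking a labeling takes polynomial time. This is a Las Vegas polynomial-time algorithm: its output is always correct, and its expected running time is polynomial. Nothing here shows that the density $2/(q+2)$ is best possible.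

## 5. Real labels, weighted sums and forbidden differences

Lemma 2 allows any set $X$ of distinct reals and any value $s$, and the proof of Theorem 3 used no arithmetic of the labels. So we may ask for more: arbitrary real labels, a weight $\alpha$ on edge labels and $\beta$ on vertex labels, and for each edge a finite set of differences to be avoided. A difference has a sign, hence the orientation in the next statement.

One obstruction is visible at once. If $\beta=0$ and $uv$ is a component equal to $K_2$, both ends have weight $\alpha f(uv)$ and no labeling separates them.

**Theorem 4.** Let $G$ be a simple graph of order $p$ and size $q\ge1$. Let $X$ be any set of $p+q$ distinct real numbers, and let $\alpha,\beta\in\mathbb R$ with $(\alpha,\beta)\neq(0,0)$; if $\beta=0$, assume also that no component of $G$ is $K_2$. Fix an orientation of each edge, and for each oriented edge $uv$ let $D_{uv}\subset\mathbb R$ be a finite set, with $\sum_{uv\in E}|D_{uv}|\le q+1$. Put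
$$W_f(u)=\sum_{ux\in E}\big[\alpha f(ux)+\beta f(x)\big].$$
Then there is a bijection $f:V\cup E\to X$ with $W_f(u)-W_f(v)\notin D_{uv}$ for every edge $uv$. A uniformly random bijection has this property with probability at least $1-\frac1{q+2}\sum|D_{uv}|$.

*Proof.*

**Step 1: what has to be shown about one edge.** This step reduces the theorem to a count of coefficients. We claim:

> (6) for every edge $uv$, the linear form $W_f(u)-W_f(v)$ has an extreme (maximum or minimum) coefficient that is attained on at most $p-1$ elements of $V\cup E$.

Suppose (6) holds. Lemma 2, in its maximum or minimum version, gives for every real $s$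
$$\Pr\big(W_f(u)-W_f(v)=s\big)\le\frac1{p+q-(p-1)+1}=\frac1{q+2}.$$
There are $\sum|D_{uv}|$ pairs $(uv,s)$ with $s\in D_{uv}$. By the union bound, the probability that $W_f(u)-W_f(v)=s$ for some such pair is at most $\frac1{q+2}\sum|D_{uv}|\le\frac{q+1}{q+2}<1$. Both assertions follow.

**Step 2: the coefficients.** This step writes the form out. As in (2), $f(uv)$ and the labels of common neighbors cancel. The coefficients are

- $\beta$ on $N(u)\setminus N(v)$, a set of size $d-t$ that contains $v$;
- $-\beta$ on $N(v)\setminus N(u)$, a set of size $e-t$ that contains $u$;
- $\alpha$ on the $d-1$ edges at $u$ other than $uv$;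
- $-\alpha$ on the $e-1$ edges at $v$ other than $uv$;
- $0$ on everything else.

**Step 3: two symmetries.** This step shortens the case list. Replacing $(\alpha,\beta)$ by $(-\alpha,-\beta)$ negates the form, and so does exchanging $u$ and $v$. Negation interchanges the class of the largest coefficient with the class of the smallest, and (6) allows either. So in proving (6) we may assume $\beta\ge0$, and in each case we may name the ends of the edge as we like.

**Step 4: the cases.** This step proves (6). Since $(\alpha,\beta)\ne(0,0)$ and $\beta\ge0$, exactly one of the following five cases occurs.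

**Case $|\alpha|<\beta$.** The largest coefficient is $\beta>0$. It exceeds $\pm\alpha$, $0$ and $-\beta$, so it is attained exactly on $N(u)\setminus N(v)$. This set omits $u$, so it has at most $p-1$ elements.

**Case $\alpha=\beta>0$.** Name the ends so that $d\le e$. The largest coefficient $\beta$ is attained exactly on $N(u)\setminus N(v)$ and the other edges at $u$, that is, on
$$(d-t)+(d-1)\le d+e-t-1\le p-1$$
elements, by (1).

**Case $\alpha=-\beta<0$.** Now the other edges at $v$ have coefficient $-\alpha=\beta$, and the other edges at $u$ have coefficient $-\beta$. The largest coefficient $\beta$ is attained exactly on $N(u)\setminus N(v)$ together with the other edges at $v$, that is, on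
$$(d-t)+(e-1)=|N(u)\cup N(v)|-1\le p-1$$
elements. Here no ordering of $d$ and $e$ is needed.

**Case $|\alpha|>\beta$ and $\max(d,e)\ge2$.** Name the ends so that $d\ge2$. Then the coefficient $\alpha$ does occur, on the $d-1\ge1$ other edges at $u$. Since $|\alpha|>\beta\ge0$, the number $\alpha$ is larger than each of $\pm\beta,0,-\alpha$ if $\alpha>0$, and smaller than each of them if $\alpha<0$. So it is an extreme coefficient, attained exactly on these $d-1$ edges, and $d-1\le p-2$.

**Case $|\alpha|>\beta$ and $d=e=1$.** Then $uv$ is a $K_2$ component. By hypothesis $\beta\neq0$, so $\beta>0$. The only neighbor of $u$ is $v$ and conversely, and there are no other edges at $u$ or $v$, so the form is $\beta\big(f(v)-f(u)\big)$. Its largest coefficient $\beta$ is attained on the single element $v$, and $1\le p-1$ because $p\ge2$.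

This proves (6), and with it the theorem. $\blacksquare$

For $q\ge 1$, Theorem 3 is the case $X=\{1,\dots,p+q\}$, $\alpha=\beta=1$, $D_{uv}=\{0\}$. Taking $D_{uv}=\{c(v)-c(u)\}$ prescribes arbitrary offsets $c:V\to\mathbb R$ at the vertices. Nothing here shows that the bound $\sum|D_{uv}|\le q+1$ is best possible.

With offsets, one can say exactly which weights $(\alpha,\beta)$ work.

**Corollary 5 (classification of the weights).** Let $G$ have at least one edge, and fix $\alpha,\beta\in\mathbb R$. The following are equivalent.

1. For every set $X$ of $p+q$ distinct reals and every $c:V\to\mathbb R$ there is a bijection $f:V\cup E\to X$ with $c(u)+W_f(u)\ne c(v)+W_f(v)$ for all edges $uv$.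
2. $\beta\ne0$; or $\beta=0\ne\alpha$ and $G$ has no $K_2$ component.

*Proof.*

**From 2 to 1.** Condition 2 gives $(\alpha,\beta)\ne(0,0)$, and if $\beta=0$ it excludes $K_2$ components. So Theorem 4 applies. Orient the edges in any way and take $D_{uv}=\{c(v)-c(u)\}$. Then $\sum|D_{uv}|=q\le q+1$, and $W_f(u)-W_f(v)\ne c(v)-c(u)$ says the same as $c(u)+W_f(u)\neq c(v)+W_f(v)$.

**From 1 to 2.** Suppose 2 fails, and take $c\equiv0$. Then $\beta=0$. If also $\alpha=0$, all weights are $0$ and every edge violates the condition, and there is at least one edge. If $\alpha\neq0$, then $G$ has a $K_2$ component $uv$, and $W_f(u)=\alpha f(uv)=W_f(v)$ for every $f$. In both cases 1 fails. $\blacksquare$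

## 6. Separating non-adjacent vertices

Return to the weights $w_f=f^+_{tn}$, so $\alpha=\beta=1$, and ask that certain pairs of non-adjacent vertices get different values too. Encode the wanted pairs as the edges of a second graph $H$. The requirement is that $f^+_{tn}$ is a proper coloring of $H$, meaning that the ends of each edge of $H$ get different values. For example, if $H$ is complete on $V$, all weights must be distinct.

**Theorem 6.** Let $H$ be any graph on the set of non-isolated vertices of $G$. Let $k_1$ of its edges be edges of $G$ and $k_2$ be non-edges of $G$. If $\frac{k_1}{q+2}+\frac{k_2}{q+3}<1$ (for example, if $|E(H)|\le q+1$), then for every set $X$ of $p+q$ distinct reals there is a bijection $f:V\cup E\to X$ for which $f^+_{tn}$ is a proper coloring of $H$. In particular, if $G$ has no isolated vertices and its complement has at most two edges, some bijection $f:V\cup E\to\{1,\dots,p+q\}$ makes all values $f^+_{tn}(u)$ distinct.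

*Proof.* Let $f:V\cup E\to X$ be a uniformly random bijection.

**Step 1: adjacent pairs.** For an edge of $G$ the bound (5) holds for any $X$: its proof counts coefficients and then applies Lemma 2, which allows any $X$. So such a pair fails with probability at most $\frac1{q+2}$.

**Step 2: non-adjacent pairs.** This step finds the analogous bound when there is no edge $uv$. Let $u,v$ be distinct, non-adjacent and non-isolated, named so that $d\le e$. In $w_f(u)-w_f(v)$ the common neighbors cancel as before, but no edge label cancels, since no edge is incident with both vertices. The coefficient is $1$ exactly on $N(u)\setminus N(v)$ together with the $d$ edges at $u$. It is $-1$ exactly on $N(v)\setminus N(u)$ together with the $e$ edges at $v$, a set disjoint from the first, and it is $0$ elsewhere. Since $u$ is not isolated, $d\ge1$, so the coefficient $1$ does occur and is the maximum. It is attained on exactly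
$$(d-t)+d=2d-t\le d+e-t=|N(u)\cup N(v)|\le p-2$$
elements. The last inequality holds because neither $u$ nor $v$ lies in $N(u)\cup N(v)$: no vertex is its own neighbor, and the two are not adjacent. By Lemma 2,
$$\Pr\big(w_f(u)=w_f(v)\big)\le\frac1{p+q-(p-2)+1}=\frac1{q+3}.$$

**Step 3: all pairs.** By the union bound, some edge of $H$ has ends of equal weight with probability at most $\frac{k_1}{q+2}+\frac{k_2}{q+3}<1$. So a suitable $f$ exists. If $|E(H)|\le q+1$, the hypothesis holds, since $\frac{k_1}{q+2}+\frac{k_2}{q+3}\le\frac{k_1+k_2}{q+2}\le\frac{q+1}{q+2}<1$.

**Step 4: all weights distinct.** Let $G$ have no isolated vertices, and let its complement have at most two edges. Take $H$ to be the complete graph on $V$, so $k_1=q$ and $k_2\le2$, and take $X=\{1,\dots,p+q\}$. Then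
$$\frac{k_1}{q+2}+\frac{k_2}{q+3}\le\frac q{q+2}+\frac2{q+3}=1-\frac2{q+2}+\frac2{q+3}=1-\frac2{(q+2)(q+3)}<1,$$
and the first part applies. $\blacksquare$
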